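\title{Finitely observable invariants of irrational rotations}

\begin{abstract}
An isomorphism invariant of a class of measure preserving systems is finitely observable if it can be estimated, in probability, from longer and longer initial segments of any process that arises from a system of the class through a finite generating partition. We prove that every finitely observable invariant of the class of all irrational rotations of the circle is constant, with no exceptional set of angles. More generally, we characterize the finitely observable invariants of every class of rotations whose set of angles is closed under the relation $a\alpha\equiv b\beta \pmod 1$, $a,b\in\mathbb{Z}\setminus\{0\}$. Constancy holds when the set of angles is non-meager, and it can fail when the set of angles has full Lebesgue measure.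
\end{abstract}

\section{The problem and the results}\label{sec:intro}

An observer is shown longer and longer initial segments $x_1\dots x_n$ of a stationary process and wants to learn something about the dynamical system that produces it. One system produces many processes, one for each way of coding its points by finitely many symbols, and the observer is not told the coding. This paper determines what can be learned when the system is an irrational rotation of the circle.

All processes are stationary processes $(x_n)_{n\in\mathbb{Z}}$ with finitely many values in $\mathbb{N}=\{1,2,\dots\}$. Let $\mathcal{X}=(X,\mathcal{B},\mu,T)$ be an invertible ergodic measure preserving system. A finite partition $(P_a)$ of $X$ into measurable sets is \emph{generating} if the sets $T^{-n}P_a$, $n\in\mathbb{Z}$, generate $\mathcal{B}$ up to null sets. A process \emph{arises from} $\mathcal{X}$ if it has the form $x_n(\omega)=a\iff T^n\omega\in P_a$ for a finite generating partition $(P_a)$. We identify a system with the family of processes that arise from it, and a class of systems with the union of these families.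

An \emph{observation scheme} is a metric space $(\Delta,d)$ together with functions $s_n:\mathbb{N}^n\to\Delta$, $n\ge1$. A function $J:\mathcal{C}\to\Delta$ on a family $\mathcal{C}$ of processes is \emph{finitely observable} if there is a scheme $(s_n)$ such that $s_n(x_1\dots x_n)\to J((x_n))$ in probability for every process $(x_n)$ in $\mathcal{C}$. The functions $s_n$ are arbitrary, and the rate of convergence may depend on the process. The function $J$ is an \emph{invariant} if it takes the same value on any two processes in $\mathcal{C}$ that arise from isomorphic systems.

Let $\mathbb{T}=\mathbb{R}/\mathbb{Z}$, identified with $[0,1)$, let $\lambda$ be Lebesgue measure, let $\|t\|$ be the distance from $t$ to the nearest integer, and let $I=\mathbb{T}\setminus\mathbb{Q}$ be the set of irrational angles. For $\alpha\in I$ let $\mathcal{X}_\alpha=(\mathbb{T},\mathcal{B},\lambda,T_\alpha)$ with $T_\alpha x=x+\alpha$. For $S\subset I$ let $\mathcal{R}_S$ be the class $\{\mathcal{X}_\alpha:\alpha\in S\}$, and let $\mathcal{R}=\mathcal{R}_I$. An invariant $J$ on $\mathcal{R}_S$ is a function of the angle, which we write as $\widetilde J(\alpha)=J(\mathcal{X}_\alpha)$.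

Invariants are plentiful: $\mathcal{X}_\alpha$ and $\mathcal{X}_\beta$ are isomorphic exactly when $\beta=\pm\alpha$ (Lemma~\ref{lem:iso}), so $\|\alpha\|$ is a complete invariant. An observer who knows the partition can read it off. For the partition into $[0,\frac12)$ and $[\frac12,1)$, the points $y$ and $y+\alpha$ lie in different atoms with probability $2\|\alpha\|$, so the frequency of the times $i$ with $x_i\ne x_{i+1}$ converges to $2\|\alpha\|$ by the ergodic theorem. The whole difficulty is that a single scheme must give the same limit for every generating partition.

It is known that if $J$ is a finitely observable invariant on $\mathcal{R}$, then $\widetilde J$ is Lebesgue measurable and is constant on a set of full measure. Gutman and Hochman \cite{GH} pose the question whether the exceptional null set can really occur: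

\begin{quote}
Is every finitely observable invariant on $\mathcal{R}$ constant, that is, must $\widetilde J(\alpha)$ be the same for all $\alpha\in I$?
\end{quote}

There is a reason to expect a counterexample. Whatever the partition, a process arising from $\mathcal{X}_\alpha$ has persistent spectral peaks, all at frequencies $m\alpha$, and these are visible in the data (Section~\ref{sec:peaks}). Let $E$ be the countable set of all $u\sqrt2+r \bmod 1$ with $u,r$ rational and $u\neq0$. A peak at a frequency in $E$ certifies that $\alpha\in E$, so the indicator function $1_E$, which vanishes almost everywhere, looks like an observable invariant. What the observer lacks is a certificate for $\alpha\notin E$, and on the full class no scheme can make up for this.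

\begin{theorem}\label{thm:A}
If $J:\mathcal{R}\to\Delta$ is a finitely observable invariant, then $\widetilde J$ is constant on $I$.
\end{theorem}

The theorem is a consequence of a description of the observable invariants on subclasses. For $\alpha,\beta\in I$ write $\alpha\sim\beta$ if $a\alpha\equiv b\beta\pmod 1$ for some nonzero integers $a,b$. Clearing denominators shows that this holds if and only if $\beta\in\mathbb{Q}^*\alpha+\mathbb{Q}$. Thus $\sim$ is an equivalence relation, being the orbit relation of the group of maps $x\mapsto ux+r$ with $u\in\mathbb{Q}^*$, $r\in\mathbb{Q}$, and its classes are countable, dense, and invariant under rational translations and under multiplication by nonzero integers. A set $S\subset I$ is \emph{saturated} if it is a union of classes. Recall that $K\subset S$ is \emph{closed in $S$} if $K=\overline K\cap S$, where the closure is taken in $\mathbb{T}$; that a set is \emph{$F_\sigma$ in $S$} if it is a countable union of sets closed in $S$; and that a subset of $\mathbb{T}$ is \emph{meager} if it is a countable union of sets whose closures have empty interior.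

\begin{theorem}\label{thm:B}
Let $S\subset I$ be nonempty and saturated, let $\Delta$ be a metric space, and let $J$ be an invariant on $\mathcal{R}_S$ with values in $\Delta$. Then $J$ is finitely observable if and only if
\begin{enumerate}
\item[(a)] $\widetilde J$ is constant on $\sim$-classes, and
\item[(b)] $\widetilde J(S)$ is separable, and $\widetilde J^{-1}(U)$ is $F_\sigma$ in $S$ for every open set $U\subset\Delta$.
\end{enumerate}
\end{theorem}

\begin{corollary}\label{cor:C}
\begin{enumerate}
\item[(1)] If $S$ is saturated and non-meager in $\mathbb{T}$, then every finitely observable invariant on $\mathcal{R}_S$ is constant.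
\item[(2)] There are a saturated set $S$ of full Lebesgue measure and a nonconstant finitely observable invariant on $\mathcal{R}_S$.
\item[(3)] If $S$ is countable and saturated, then every function $\widetilde J$ on $S$ that is constant on $\sim$-classes is finitely observable.
\end{enumerate}
\end{corollary}

So category, and not measure, is the notion of size that forces constancy, and Theorem~\ref{thm:A} is the case $S=I$ of part (1). The invariant in part (2) is the function $1_E$ above, restricted to a suitable set of angles.

The proofs have three ingredients. Condition (a) holds because the $n$-block statistics of a process arising from $\mathcal{X}_\alpha$ can be copied onto the factor $\mathcal{X}_{k\alpha}$, and a category argument in the space of partitions produces one generator of the factor that imitates $\mathcal{X}_\alpha$ at infinitely many scales (Section~\ref{sec:copy}). Condition (b) holds because, for one fixed partition, the law of $x_1\dots x_n$ depends continuously on the angle; a category argument in the space of angles then gives Theorem~\ref{thm:A} (Section~\ref{sec:baire}). The converse direction of Theorem~\ref{thm:B} is a search for spectral peaks (Section~\ref{sec:peaks}).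 The known facts about measurability and almost everywhere constancy are not used.

\section{Isomorphism, generators and names}\label{sec:prelim}

Put $e(t)=\exp(2\pi\sqrt{-1}\,t)$ and $\hat f(m)=\int f(x)e(-mx)\,dx$ for $f\in L^2(\lambda)$. An \emph{eigenvalue} of an invertible measure preserving map $T$ is a number $\zeta$ such that $f\circ T=\zeta f$ for some nonzero $f\in L^2$.

\begin{lemma}\label{lem:iso}
Let $\alpha,\beta\in I$. The eigenvalues of $T_\alpha$ are the numbers $e(m\alpha)$, $m\in\mathbb{Z}$. The systems $\mathcal{X}_\alpha$ and $\mathcal{X}_\beta$ are isomorphic if and only if $\beta=\pm\alpha$, and if processes arising from $\mathcal{X}_\alpha$ and $\mathcal{X}_\beta$ have the same law, then $\beta=\pm\alpha$.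
\end{lemma}

\begin{proof}
The function $e(mx)$ is an eigenfunction with eigenvalue $e(m\alpha)$. If $f\circ T_\alpha=\zeta f$, then $e(m\alpha)\hat f(m)=\zeta\hat f(m)$ for all $m$, and $\hat f(m)\neq0$ for some $m$ when $f\ne0$. The map $x\mapsto-x$ is an isomorphism from $\mathcal{X}_\alpha$ to $\mathcal{X}_{-\alpha}$. If $T_\alpha$ and $T_\beta$ have the same eigenvalues, then $\beta\equiv m\alpha$ and $\alpha\equiv m'\beta$ for some integers $m,m'$, so $(mm'-1)\alpha$ is an integer, $mm'=1$, and $\beta=\pm\alpha$. Isomorphic systems have the same eigenvalues. Finally, let $\nu$ be the law of a process arising from $\mathcal{X}_\alpha$ and let $\phi:\mathbb{T}\to\mathbb{N}^{\mathbb{Z}}$ send a point to its sequence of symbols. The map $f\mapsto f\circ\phi$ is an isometry from $L^2(\nu)$ to $L^2(\lambda)$ that carries the shift to $T_\alpha$, and it is onto because the partition generates. So $\nu$ determines the eigenvalues of $T_\alpha$.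
\end{proof}

Consequently, for saturated $S$, every function on $S$ that is constant on $\sim$-classes is $\widetilde J$ for a unique invariant $J$ on $\mathcal{R}_S$. This is the sense in which Corollary~\ref{cor:C}(3) speaks of observable functions on $S$.

For the necessity of (a) and (b), partitions with two atoms suffice. Let $A=\{1,2\}$. A \emph{coloring} is a measurable map $p:\mathbb{T}\to A$, and $\mathcal{P}$ is the set of colorings modulo null sets with the metric $\rho(p,p')=\lambda(p\neq p')=\|p-p'\|_1$. This space is complete: it is closed in $L^1(\lambda)$, since an $L^1$-convergent sequence has an almost everywhere convergent subsequence. For $\gamma\in I$, a coloring $p$ is a \emph{$\gamma$-generator} if the partition $\{p=1\},\{p=2\}$ is generating for $T_\gamma$. An \emph{arc} is closed on the left and open on the right, and a \emph{step coloring} is a coloring that is constant on each of finitely many arcs partitioning $\mathbb{T}$. Step colorings are right-continuous.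

A coloring that is invariant under a translation $t\neq 0$ cannot generate, since all the sets it produces are invariant under that translation. For step colorings this is the only obstruction, and generators are typical in the sense of Baire's theorem, which we use in the following form: in a complete metric space, a countable intersection of dense open sets is dense.

\begin{lemma}\label{lem:gen}
Let $\gamma\in I$.
\begin{enumerate}
\item[(i)] If $p$ is a step coloring and the identity $p(\,\cdot+t)\equiv p$ holds only for $t=0$, then $p$ is a $\gamma$-generator.
\item[(ii)] The $\gamma$-generators form a dense $G_\delta$ subset of $\mathcal{P}$, that is, a dense countable intersection of open sets.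
\end{enumerate}
\end{lemma}

\begin{proof}
(i) The point is that the sequences $(p(y+i\gamma))_{i\in\mathbb{Z}}$ separate points $y$. From separation one can conclude with the Blackwell--Mackey theorem \cite[\S14]{Kechris}; a compactness argument gives the conclusion directly. Let $\mathcal{Q}_r$ be the finite partition of $\mathbb{T}$ according to the word $(p(y+i\gamma))_{|i|\le r}$. We claim that the largest diameter of an atom of $\mathcal{Q}_r$ tends to $0$. Otherwise, since the partitions refine one another, there are $\eta>0$ and, for every $r$, points $y_r,z_r$ in one atom of $\mathcal{Q}_r$ with $\|y_r-z_r\|\ge\eta$. Along a subsequence $y_r\to y$ and $z_r\to y+t$ with $t\neq0$. The orbits of $y$ and $y+t$ meet each of the finitely many endpoints of the arcs at most once, because $\gamma$ is irrational. For all other $i$ the coloring is constant near $y+i\gamma$ and near $y+t+i\gamma$, so for large $r$ in the subsequence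
\[
p(y+i\gamma)=p(y_r+i\gamma)=p(z_r+i\gamma)=p(y+t+i\gamma).
\]
Hence $p(z)=p(z+t)$ for $z$ in a dense set. Every point is a limit from the right of points of this set, so right-continuity gives $p(\,\cdot+t)\equiv p$, a contradiction. By the claim, every open set is a union of atoms of the partitions $\mathcal{Q}_r$, of which there are countably many, so $p$ generates the Borel $\sigma$-algebra.

(ii) Let $C_1,C_2,\dots$ be the finite unions of arcs with rational endpoints; every measurable set is approximated in measure by these. An algebra of sets is dense, in measure, in the $\sigma$-algebra that it generates. Therefore $p$ is a $\gamma$-generator if and only if for all $m,j\ge1$ there are $r\geq0$ and $\Phi:A^{2r+1}\to\{0,1\}$ with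
\[
\lambda\{y:\Phi(p(T_\gamma^{-r}y),\dots,p(T_\gamma^{r}y))\neq1_{C_m}(y)\}<1/j .
\]
Replacing $p$ by $p'$ changes the left side by at most $(2r+1)\rho(p,p')$, so for fixed $m,j,r,\Phi$ the condition is open in $p$, and the generators form a $G_\delta$ set.

Step colorings are dense in $\mathcal{P}$, so it remains to approximate a step coloring $p$ by generators. Take a maximal arc of constancy $L$ of $p$ (the whole circle if $p$ is constant) and switch the color on an arc $L'$ with the same midpoint, shorter than $\lambda(L)/3$ and shorter than every other maximal arc of constancy. Then $L'$ is strictly the shortest maximal arc of constancy of the new coloring $p'$. A translation that preserves $p'$ permutes its maximal arcs and preserves their lengths, so it fixes $L'$ and is trivial. By (i), $p'$ is a generator, and $\rho(p,p')=\lambda(L')$ is as small as we like.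
\end{proof}

The \emph{half coloring} $h$ equals $1$ on $[0,\frac12)$ and $2$ on $[\frac12,1)$. No translation other than $0$ maps $[0,\frac12)$ to itself, so $h$ is an $\alpha$-generator for every $\alpha\in I$.

The \emph{$n$-name} of $y$ is the word $N_n^\gamma p(y)=p(y)\,p(T_\gamma y)\dots p(T_\gamma^{n-1}y)\in A^n$. By invariance of $\lambda$ it has the same law as $x_1\dots x_n$ for the process $x_i=p(T_\gamma^iy)$. We test this law against functions $u:A^n\to[0,1]$ and put
\[
\Lambda(\gamma,p;u)=\int_{\mathbb{T}}u\bigl(N^\gamma_np(y)\bigr)\,dy .
\]
This number depends continuously on the coloring and on the angle, and each of the two category arguments rests on one of these facts.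

\begin{lemma}\label{lem:cont}
Let $u:A^n\to[0,1]$, $\alpha,\beta\in I$ and $p,p'\in\mathcal{P}$. Then
\[
|\Lambda(\alpha,p;u)-\Lambda(\alpha,p';u)|\le n\rho(p,p'),\qquad |\Lambda(\alpha,h;u)-\Lambda(\beta,h;u)|\le n(n-1)\|\alpha-\beta\|.
\]
\end{lemma}

\begin{proof}
In both cases the difference is at most the measure of the set of $y$ whose two names differ. The $i$-th letters $p(T_\alpha^iy)$ and $p'(T_\alpha^iy)$ differ on a set of measure $\rho(p,p')$. The letters $h(y+i\alpha)$ and $h(y+i\beta)$ differ on a set of measure $2\|i(\alpha-\beta)\|\le2i\|\alpha-\beta\|$. Sum over $0\le i<n$.
\end{proof}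

The link with observation schemes is the following. Let $(s_n)$ observe an invariant $J$ on a class that contains $\mathcal{X}_\gamma$, and let $f:\Delta\to[0,1]$ be continuous. For every $\gamma$-generator $p$ the variables $f(s_n(x_1\dots x_n))$ are bounded and converge in probability to $f(J(\mathcal{X}_\gamma))$, so their expectations converge:
\begin{equation}\label{eq:limit}
\Lambda(\gamma,p;f\circ s_n)\longrightarrow f(J(\mathcal{X}_\gamma))\qquad(n\to\infty).
\end{equation}
For colorings that do not generate, the left side is still defined, but nothing is known about its limit.

\section{Multiplying the angle}\label{sec:copy}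

\begin{proposition}\label{prop:mult}
Let $\alpha\in I$, $k\ge1$ and $\gamma=k\alpha\bmod1$. If $J$ is a finitely observable invariant on a class that contains all processes arising from $\mathcal{X}_\alpha$ and from $\mathcal{X}_\gamma$, then $J(\mathcal{X}_\alpha)=J(\mathcal{X}_\gamma)$.
\end{proposition}

This is a special case of the theorem of Gutman and Hochman on zero-entropy extensions \cite{GH}. We give a complete proof. Throughout the section $\pi(x)=kx\bmod 1$. This map preserves $\lambda$ and satisfies $\pi T_\alpha=T_\gamma\pi$, so $\mathcal{X}_\gamma$ is a factor of $\mathcal{X}_\alpha$, and each point $y\in[0,1)$ has the $k$ lifts $x_j(y)=(y+j)/k$, $0\le j<k$.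

We want colorings of the factor whose names look like names in the extension. If there were a measurable choice of lifts $\sigma(y)\in\pi^{-1}(y)$ with $\sigma T_\gamma=T_\alpha\sigma$, then the $\gamma$-names for $q\circ\sigma$ would be $\alpha$-names for $q$. For $k\ge2$ no such $\sigma$ exists: the function $e(\sigma(y))$ would be an eigenfunction of $T_\gamma$ with eigenvalue $e(\alpha)$, which forces $\alpha\equiv mk\alpha$ and $mk=1$ by Lemma~\ref{lem:iso}. But an observer at time $n$ sees only orbit segments of length $n$, and along the columns of a tall tower an equivariant choice of lifts is free of charge: choose a lift at the base and push it upward. Towers come from Rokhlin's lemma, which for $T_\gamma$ (a map without periodic points) says: for every $H\ge1$ and $\delta>0$ there is a measurable set $B$ such that $B,T_\gamma B,\dots,T_\gamma^{H-1}B$ are disjoint and have total measure greater than $1-\delta$. The next example shows that the lifts at the base must be chosen with care.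

\begin{example}\label{ex:stripes}
Let $k=2$, let $0<\alpha<\frac14$ be irrational, and copy the half coloring $h$. The arc $B=[0,2\alpha)$ is the base of a tower for $T_{2\alpha}$ of height $H=\lfloor1/(2\alpha)\rfloor$, which fills $[0,2H\alpha)$. For $y\in B$ and $0\le i<H$ the point $y/2+i\alpha$ lies in $[0,H\alpha)\subset[0,\frac12)$, so the lift $y/2$ has $H$-name $1^H$ and the lift $y/2+\frac12$ has $H$-name $2^H$. Choosing the first lift for all $y$ colors the whole tower by $1$, and the statistics are wrong already for $n=1$. Choose instead the first lift on $[0,\alpha)$ and the second on $[\alpha,2\alpha)$. The resulting coloring $p$ consists of stripes: it is $1$ on $[2i\alpha,(2i+1)\alpha)$ and $2$ on $[(2i+1)\alpha,(2i+2)\alpha)$ for $0\le i<H$, and $T_{2\alpha}$ moves each stripe below the top level to the next stripe of the same color. Put $p=1$ on $[2H\alpha,1)$. The arc $[2H\alpha,1)\cup[0,\alpha)$ is then the unique longest arc of constancy, so $p$ is a $2\alpha$-generator by Lemma~\ref{lem:gen}(i).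

Let $n\le H$. In the lowest $H-n+1$ levels of the tower, the $n$-names for $(T_{2\alpha},p)$ are $1^n$ and $2^n$, each on a set of measure $(H-n+1)\alpha$. The preimage of these levels under $\pi$ is $[0,(H-n+1)\alpha)\cup[\frac12,\frac12+(H-n+1)\alpha)$, and there the $n$-names for $(T_\alpha,h)$ are $1^n$ and $2^n$ with the same measures. Since $2H\alpha>1-2\alpha$, the part omitted on either side has measure less than $2n\alpha$. For $n$ much smaller than $1/\alpha$, a process arising from $\mathcal{X}_{2\alpha}$ and a process arising from $\mathcal{X}_\alpha$ have almost the same $n$-block statistics.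
\end{example}

The general construction follows the example: use each of the $k$ lifts on an equal share of the base. One more property is needed. Agreement at a single $n$ contradicts nothing, since the rate of convergence depends on the process. We need one generator of $\mathcal{X}_\gamma$ that deceives the scheme for infinitely many $n$, and to obtain it from Baire's theorem the copy must be available near any given coloring $p_0$. So the balancing has to preserve, together with the statistics, the distance from $p_0$.

\begin{lemma}[Copying]\label{lem:copy}
Let $q,p_0\in\mathcal{P}$, $n\ge1$ and $\eta>0$. There is $p\in\mathcal{P}$ such that $\rho(p,p_0)\le\rho(q,p_0\circ\pi)$ and $|\Lambda(\gamma,p;u)-\Lambda(\alpha,q;u)|\le\eta$ for every $u:A^n\to[0,1]$.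
\end{lemma}

\begin{proof}
Choose $\delta>0$ and $H\ge n$ with $\delta+(n-1)/H\le\eta$, and let $B$ be a base given by Rokhlin's lemma. From $\pi T_\alpha=T_\gamma\pi$ we get $T_\alpha^i\pi^{-1}B=\pi^{-1}T_\gamma^iB$, so these sets, $0\le i<H$, form a tower for $T_\alpha$ whose levels have the same measure $\lambda(B)$.

\emph{Balanced lifts.} For $x\in\mathbb{T}$ let $\tau(x)=\bigl(N_H^\alpha q(x),N_H^\alpha(p_0\circ\pi)(x)\bigr)\in A^H\times A^H$. Partition $B$ into finitely many cells on each of which the $k$-tuple $(\tau(x_0(y)),\dots,\tau(x_{k-1}(y)))$ is constant. Since $\lambda$ has no atoms, each cell splits into $k$ pieces of equal measure, numbered $0,\dots,k-1$. Put $\sigma(y)=x_j(y)$ for $y$ in a piece with number $j$. We claim that for every function $\Psi:\mathbb{T}\to\mathbb{R}$ whose value at $x$ depends only on $\tau(x)$,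
\begin{equation}\label{eq:balance}
\int_B\Psi(\sigma(y))\,dy=\frac1k\sum_{j<k}\int_B\Psi(x_j(y))\,dy=\int_{\pi^{-1}B}\Psi\,d\lambda .
\end{equation}
On a cell $C$ the function $\Psi\circ x_j$ has a constant value $v_j$, and both of the first two expressions, with $C$ in place of $B$, equal $\sum_jv_j\lambda(C)/k$. For the second equality, $x_j$ maps $B$ onto $\pi^{-1}B\cap[\frac jk,\frac{j+1}k)$ and contracts measure by the factor $1/k$.

\emph{The coloring.} Define $p(T_\gamma^iy)=q(T_\alpha^i\sigma(y))$ for $y\in B$ and $0\le i<H$, and $p=p_0$ off the tower.

\emph{Statistics.} Let $u:A^n\to[0,1]$ and $\Psi(x)=\sum_{i=0}^{H-n}u(N_n^\alpha q(T_\alpha^ix))$, which depends only on $N_H^\alpha q(x)$. For $y\in B$ and $0\le i\le H-n$ the points $T_\gamma^iy,\dots,T_\gamma^{i+n-1}y$ stay in the column over $y$, so $N_n^\gamma p(T_\gamma^iy)=N_n^\alpha q(T_\alpha^i\sigma(y))$. With $Y=\bigcup_{i\le H-n}T_\gamma^iB$, equation \eqref{eq:balance} gives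
\[
\int_Yu(N_n^\gamma p)\,d\lambda=\int_B\Psi(\sigma(y))\,dy=\int_{\pi^{-1}B}\Psi\,d\lambda=\int_{\pi^{-1}Y}u(N_n^\alpha q)\,d\lambda .
\]
Since $H\lambda(B)>1-\delta$ and $\lambda(B)\le1/H$, the sets $Y$ and $\pi^{-1}Y$ have measure $(H-n+1)\lambda(B)>1-\delta-(n-1)/H\geq1-\eta$. Each of $\Lambda(\gamma,p;u)$ and $\Lambda(\alpha,q;u)$ is the common value above plus a number in $[0,\eta]$, so they differ by at most $\eta$.

\emph{Distance.} Let $\Psi^*(x)$ be the number of $0\le i<H$ with $q(T_\alpha^ix)\ne p_0(\pi T_\alpha^ix)$, which depends only on $\tau(x)$. For $y\in B$ we have $\pi T_\alpha^i\sigma(y)=T_\gamma^iy$, so $\Psi^*(\sigma(y))$ counts the points of the column over $y$ at which $p\neq p_0$. As $p=p_0$ off the tower, \eqref{eq:balance} gives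
\[
\rho(p,p_0)=\int_B\Psi^*(\sigma(y))\,dy=\int_{\pi^{-1}B}\Psi^*\,d\lambda=\lambda\Bigl(\{q\neq p_0\circ\pi\}\cap\bigcup_{i<H}T_\alpha^i\pi^{-1}B\Bigr)\le\rho(q,p_0\circ\pi).\qedhere
\]
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:mult}]
Let $(s_n)$ observe $J$, and suppose that $a=J(\mathcal{X}_\alpha)$ and $b=J(\mathcal{X}_\gamma)$ are different. The function $f(z)=\min\{1,d(z,a)/d(a,b)\}$ is continuous on $\Delta$, with values in $[0,1]$, $f(a)=0$ and $f(b)=1$. Put $u_n=f\circ s_n$. Because $J$ is an invariant, \eqref{eq:limit} applies to all generators: $\Lambda(\alpha,q;u_n)\to0$ for every $\alpha$-generator $q$, and $\Lambda(\gamma,p;u_n)\to1$ for every $\gamma$-generator $p$. Consider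
\[
V_m=\bigcup_{n\ge m}\{p\in\mathcal{P}:\Lambda(\gamma,p;u_n)<\tfrac12\},
\]
which is open by Lemma~\ref{lem:cont}. It is also dense. Given $p_0\in\mathcal{P}$ and $\varepsilon>0$, Lemma~\ref{lem:gen}(ii) provides an $\alpha$-generator $q$ with $\rho(q,p_0\circ\pi)<\varepsilon$. Fix $n\ge m$ with $\Lambda(\alpha,q;u_n)<\frac14$. Lemma~\ref{lem:copy} with $\eta=\frac14$ gives $p$ with $\rho(p,p_0)<\varepsilon$ and $\Lambda(\gamma,p;u_n)<\frac12$, so $p\in V_m$.

The copy $p$ need not generate, but the $\gamma$-generators are an intersection of countably many dense open sets by Lemma~\ref{lem:gen}(ii). By Baire's theorem some $\gamma$-generator $p$ lies in every $V_m$. Then $\Lambda(\gamma,p;u_n)<\frac12$ for infinitely many $n$, which contradicts $\Lambda(\gamma,p;u_n)\to1$.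
\end{proof}

\section{Category in the space of angles}\label{sec:baire}

\begin{proposition}\label{prop:nec}
Let $S\subset I$ be nonempty and saturated and let $J$ be a finitely observable invariant on $\mathcal{R}_S$. Then $\widetilde J$ satisfies conditions (a) and (b) of Theorem~\ref{thm:B}.
\end{proposition}

\begin{proof}
(a) Let $\alpha,\beta\in S$ with $a\alpha\equiv b\beta$ and $a,b\neq0$. The angles $|a|\alpha$ and $|b|\beta$ lie in $S$ by saturation, and they agree up to sign, so the corresponding rotations are isomorphic. Proposition~\ref{prop:mult}, applied twice, gives $\widetilde J(\alpha)=\widetilde J(|a|\alpha)=\widetilde J(|b|\beta)=\widetilde J(\beta)$.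

(b) Let $(s_n)$ observe $J$. Convergence in probability implies that every ball around $\widetilde J(\alpha)$ contains a value $s_n(w)$. So $\widetilde J(S)$ lies in the closure of the countable set $\bigcup_ns_n(\mathbb{N}^n)$, and a subset of a separable metric space is separable.

Let $U\subset\Delta$ be open and let $f(z)=\min\{1,d(z,\Delta\setminus U)\}$, with $f\equiv1$ if $U=\Delta$. Then $f$ is continuous and $U=\{f>0\}$. Here we use that one coloring serves all angles: $h$ is an $\alpha$-generator for every $\alpha\in S$, so by \eqref{eq:limit} the functions $g_n(\alpha)=\Lambda(\alpha,h;f\circ s_n)$ converge to $f(\widetilde J(\alpha))$ at every point of $S$, and they are continuous by Lemma~\ref{lem:cont}. A convergent sequence has a positive limit if and only if it is eventually at least $1/j$ for some $j$. Hence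
\[
\widetilde J^{-1}(U)=\bigcup_{j,m\ge1}\ \bigcap_{n\ge m}\{\alpha\in S:g_n(\alpha)\ge1/j\},
\]
and each of the intersections is closed in $S$.
\end{proof}

By (a), $\widetilde J$ is invariant under the dense group of rational translations. Invariance alone allows a function such as $1_E$, which is constant off a countable set. What removes the exceptional set is a zero--one law without exceptions for invariant $F_\sigma$ sets: a closed set that is not small contains an arc, and rational translates of an arc cover the circle.

\begin{lemma}\label{lem:01}
Let $G\subset S\subset I$, where $S$ and $G$ are invariant under rational translations and $G$ is $F_\sigma$ in $S$. Then $G$ is meager in $\mathbb{T}$ or $G=S$.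
\end{lemma}

\begin{proof}
Write $G=\bigcup_mK_m$ with $K_m$ closed in $S$. If $G$ is not meager, some $\overline{K_m}$ contains a nonempty open set $O$, and then $S\cap O\subset S\cap\overline{K_m}=K_m\subset G$. Given $\alpha\in S$, choose a rational $r$ with $\alpha+r\in O$. Then $\alpha+r\in S\cap O\subset G$, so $\alpha\in G$.
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}(1) and Theorem~\ref{thm:A}]
Let $S$ be saturated and non-meager, and suppose that $\widetilde J$ takes two values $a\ne b$ on $S$. The sets $G_a=\widetilde J^{-1}(\Delta\setminus\{a\})$ and $G_b=\widetilde J^{-1}(\Delta\setminus\{b\})$ are $F_\sigma$ in $S$ by (b) and invariant under rational translations by (a). Neither equals $S$, because $a$ and $b$ are values of $\widetilde J$, so both are meager by Lemma~\ref{lem:01}. But $G_a\cup G_b=S$, and a union of two meager sets is meager, a contradiction.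

The set $I$ is saturated. It is non-meager, since otherwise $\mathbb{T}$, the union of $I$ and countably many points, would be meager, contrary to Baire's theorem. This proves Theorem~\ref{thm:A}.
\end{proof}

\begin{remark}\label{rem:E}
The function $1_E$ of the introduction, where $E$ is the $\sim$-class of $\sqrt2\bmod1$, satisfies (a) on $S=I$, and $E$ is $F_\sigma$ because it is countable. Condition (b) fails for the complement: $I\setminus E$ is invariant, non-meager and different from $I$, so by Lemma~\ref{lem:01} it is not $F_\sigma$ in $I$.
\end{remark}

\section{Spectral peaks}\label{sec:peaks}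

It remains to build a scheme from conditions (a) and (b). The statistic we use must carry information about the angle for every generating partition. For a word $x_1\dots x_n\in\mathbb{N}^n$ and a frequency $\theta\in\mathbb{T}$ define the centered periodogram
\[
W_n(\theta)=\sum_{a\in\mathbb{N}}\Bigl|\frac1n\sum_{i=1}^n\Bigl(1_{\{x_i=a\}}-\frac1n\#\{l\le n:x_l=a\}\Bigr)e(-i\theta)\Bigr|^2 .
\]
Only letters that occur in the word contribute, so the sum is finite. The centering by the empirical frequency removes the peak at $\theta=0$, which every process has and which says nothing about the angle.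

\begin{lemma}\label{lem:peaks}
Let $(x_n)$ arise from $\mathcal{X}_\alpha$, $\alpha\in I$.
\begin{enumerate}
\item[(i)] There are an integer $j\ge1$ and $\kappa>0$ such that $W_n(j\alpha)\to\kappa$ in probability.
\item[(ii)] If $K\subset\mathbb{T}$ is compact and contains no point $m\alpha$ with $m\in\mathbb{Z}\setminus\{0\}$, then $\sup_{\theta\in K}W_n(\theta)\to0$ in probability.
\item[(iii)] Let $S$ be saturated with $\alpha\in S$, and let $E'\subset S$ be closed in $S$ and contain no $\beta\sim\alpha$. Then for every $L\geq1$, $\sup\{W_n(j\beta):\beta\in E',\ 1\le j\le L\}\to0$ in probability.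
\end{enumerate}
\end{lemma}

Suprema over the empty set are $0$. Each supremum is a function of the word $x_1\dots x_n$, so no question of measurability arises.

\begin{proof}
Let $(P_a)$ be the generating partition, so $x_i=a$ if and only if $T_\alpha^iy\in P_a$, where $y$ has law $\lambda$. Put $f_a=1_{P_a}-\lambda(P_a)$ and, for $f\in L^2(\lambda)$,
\[
M_n(f,\theta)(y)=\frac1n\sum_{i=1}^nf(T_\alpha^iy)\,e(-i\theta).
\]
The empirical frequency of $a$ is $\lambda(P_a)+M_n(f_a,0)$, so
\begin{equation}\label{eq:W}
W_n(\theta)=\sum_a\bigl|M_n(f_a,\theta)-M_n(f_a,0)\,M_n(1,\theta)\bigr|^2,
\end{equation}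
a sum over the finitely many atoms. Von Neumann's mean ergodic theorem for the ergodic map $T_\alpha$ states that $M_n(f,0)\to\int f\,d\lambda$ in $L^2$ for $f\in L^2(\lambda)$. Since $\int f_a\,d\lambda=0$ and $|M_n(1,\theta)|\le1$, the correction terms in \eqref{eq:W} are bounded by $|M_n(f_a,0)|$, which does not depend on $\theta$ and tends to $0$ in $L^2$. It suffices to study $M_n(f_a,\theta)$.

(i) If every atom had measure $0$ or $1$, the partition would generate only null sets and their complements. So some $f_a$ is nonzero in $L^2$. As $\hat f_a(0)=0$, there is $j\neq0$ with $\hat f_a(j)\ne0$, and we may take $j\ge1$ because $\hat f_a(-j)$ is the complex conjugate of $\hat f_a(j)$. For each atom $P_b$ let $\psi_b(x)=f_b(x)e(-jx)$. Then $M_n(f_b,j\alpha)(y)=e(jy)M_n(\psi_b,0)(y)$, whose modulus tends to $|\int\psi_b\,d\lambda|=|\hat f_b(j)|$ in $L^2$. Hence $W_n(j\alpha)\to\kappa=\sum_b|\hat f_b(j)|^2>0$ in probability.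

(ii) Fix $a$, $\varepsilon>0$ and $\eta>0$. Choose $R$ such that $g(x)=\sum_{0<|m|\le R}\hat f_a(m)e(mx)$ satisfies $\|f_a-g\|_2<\eta$. For $t\notin\mathbb{Z}$, summing the geometric series gives $|\sum_{i=1}^ne(it)|\le1/|\sin\pi t|\le1/(2\|t\|)$. Therefore, for $\theta\in K$,
\[
|M_n(g,\theta)(y)|=\Bigl|\sum_{0<|m|\le R}\hat f_a(m)e(my)\,\frac1n\sum_{i=1}^ne(i(m\alpha-\theta))\Bigr|\le\frac1{2n}\sum_{0<|m|\le R}\frac{|\hat f_a(m)|}{\operatorname{dist}(m\alpha,K)} .
\]
The distances are positive because $K$ is compact, so the right side is less than $\varepsilon$ for large $n$. The remainder satisfies $\sup_\theta|M_n(f_a-g,\theta)|\le\frac1n\sum_{i=1}^n|f_a-g|\circ T_\alpha^i$, and this bound has expectation $\|f_a-g\|_1<\eta$. By Markov's inequality, $\sup_{\theta\in K}|M_n(f_a,\theta)|>2\varepsilon$ with probability at most $\eta/\varepsilon$ for large $n$. Since $\eta$ is arbitrary, the supremum tends to $0$ in probability. Sum over the atoms.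

(iii) The set $K=\bigcup_{j\le L}j\overline{E'}$ is compact. Suppose $j\beta\equiv m\alpha$ with $\beta\in\overline{E'}$, $1\le j\le L$ and $m\ne0$. Then $\beta$ is irrational and $\beta\sim\alpha$, so $\beta\in S$ by saturation, and $\beta\in\overline{E'}\cap S=E'$, contrary to the hypothesis. So (ii) applies to $K$.
\end{proof}

Part (iii) shows why sets closed in $S$ are the right units: their closure may add points outside $S$, for instance rational points, but saturation guarantees that the added points create no peak. A rational point $\beta$ may put $0=j\beta$ into $K$, which is why $W_n$ is centered. The multiples $j\beta$ are needed because the peak at $\alpha$ itself may be absent.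

\begin{example}\label{ex:nopeak}
Let $0<a<b<\frac1{12}$. Let $p=1$ on the arcs of length $a$ starting at $0,\frac12$ and on the arcs of length $b$ starting at $\frac1{12},\frac5{12},\frac34$, and let $p=2$ elsewhere. These five arcs are separated by gaps. A translation $t$ preserving $p$ permutes the arcs of each length, so $t\in\{0,\frac12\}\cap\{0,\frac13,\frac23\}$, and $p$ is an $\alpha$-generator for every $\alpha\in I$. The first Fourier coefficient of $1_{\{p=1\}}$ vanishes, because this function is the sum of a function with period $\frac12$ and a function with period $\frac13$. The computation in the proof of (i) with $j=1$ gives $W_n(\alpha)\to0$.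
\end{example}

\begin{proposition}\label{prop:suff}
Let $S\subset I$ be nonempty and saturated and let $J$ be an invariant on $\mathcal{R}_S$ such that $\widetilde J$ satisfies (a) and (b). Then $J$ is finitely observable.
\end{proposition}

The plan is to cover $S$ by countably many closed sets $E_r$, on each of which $\widetilde J$ is nearly constant, and to output the value attached to a set on which the data show a peak. The difficulty is that the index $r$, the multiple $j$ and the height $\kappa$ of the true peak depend on the unknown process. A search with fixed bounds misses the peak for some processes, and for a search whose bounds grow with $n$ Lemma~\ref{lem:peaks}(iii), which treats one set and one $L$ at a time, no longer excludes false peaks. The remedy is to control all three quantities by a single level $L$ and to stop at the least level at which a peak appears. For each process the true peak keeps this level bounded, and then only finitely many false candidates have to be excluded.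

\begin{proof}
\emph{A scheme with precision $2^{-\nu}$.} Fix $\nu\ge1$. By (b), $\widetilde J(S)$ has a countable dense subset; the open balls $B(c,2^{-\nu})$ around its points $c$ cover $\widetilde J(S)$, and the preimage of each ball is a countable union of sets closed in $S$. List all these closed sets as $E_1,E_2,\dots$, with repetitions if there are finitely many, and let $c_r$ be the center of the ball from which $E_r$ comes. Then
\[
\bigcup_rE_r=S,\qquad E_r\subset D_r:=\widetilde J^{-1}(B(c_r,2^{-\nu})),
\]
and each $D_r$ is saturated by (a). For a word $x_1\dots x_n$ put
\[
w_n(r,L)=\sup\{W_n(j\beta):\beta\in E_r,\ 1\le j\le L\}.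
\]
Let $L\le n$ be the least positive integer for which some $r\le L$ satisfies $w_n(r,L)>1/L$, take the least such $r$, and put $s_n^{(\nu)}=c_r$. If there is no such $L$, put $s_n^{(\nu)}=c_1$.

Let the process arise from $\mathcal{X}_\alpha$ with $\alpha\in S$. Choose $r_0$ with $\alpha\in E_{r_0}$, take $j,\kappa$ from Lemma~\ref{lem:peaks}(i), and fix $L_0\ge\max\{r_0,j\}$ with $1/L_0<\kappa$. Consider the event $\Omega_n$ that $W_n(j\alpha)>1/L_0$ and that $w_n(r,L_0)\le1/L_0$ for every $r\le L_0$ with $\alpha\notin D_r$. For such $r$, no element of $E_r\subset D_r$ is equivalent to $\alpha$, since $D_r$ is saturated. By parts (i) and (iii) of Lemma~\ref{lem:peaks}, the latter applied to finitely many $r$, the probability of $\Omega_n$ tends to $1$. On $\Omega_n$, for $n\ge L_0$, we have $w_n(r_0,L_0)\ge W_n(j\alpha)>1/L_0$, so a level $L\le L_0$ is selected. The selected index satisfies $r\le L\le L_0$ and $w_n(r,L_0)\ge w_n(r,L)>1/L\ge1/L_0$, so $\alpha\in D_r$. Thus, for every $\nu$,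
\begin{equation}\label{eq:approx}
\mathbb{P}\bigl(d(s_n^{(\nu)},\widetilde J(\alpha))<2^{-\nu}\bigr)\longrightarrow1\qquad(n\to\infty).
\end{equation}

\emph{Combining the precisions.} The rate in \eqref{eq:approx} depends on the process and on $\nu$, so the precision cannot be prescribed as a function of $n$. Instead we trust an estimate as long as it is consistent with all coarser ones. Let $\nu_n$ be the largest $\nu\le n$ such that $d(s_n^{(i)},s_n^{(l)})\le2^{-i}+2^{-l}$ for all $1\le i,l\le\nu$; the value $\nu=1$ always qualifies. Put $s_n=s_n^{(\nu_n)}$. Fix $\nu$. By \eqref{eq:approx}, with probability tending to $1$ we have $d(s_n^{(i)},\widetilde J(\alpha))<2^{-i}$ for all $i\le\nu$ at once. On this event, for $n\ge\nu$, the triangle inequality shows that $\nu$ qualifies, so $\nu_n\ge\nu$ and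
\[
d(s_n,\widetilde J(\alpha))\le d(s_n^{(\nu_n)},s_n^{(\nu)})+d(s_n^{(\nu)},\widetilde J(\alpha))\le2^{-\nu_n}+2^{-\nu}+2^{-\nu}\le3\cdot2^{-\nu}.
\]
Hence $s_n\to\widetilde J(\alpha)$ in probability.
\end{proof}

Propositions~\ref{prop:nec} and~\ref{prop:suff} together prove Theorem~\ref{thm:B}.

\section{Classes with nonconstant observable invariants}\label{sec:small}

\begin{proof}[Proof of Corollary~\ref{cor:C}(3)]
We may assume $S\neq\emptyset$. Every subset of $S$ is a countable union of points, hence $F_\sigma$ in $S$, and $\widetilde J(S)$ is countable, hence separable. So (b) holds for every function on $S$, and Theorem~\ref{thm:B} applies.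
\end{proof}

\begin{proof}[Proof of Corollary~\ref{cor:C}(2)]
Let $E$ be the $\sim$-class of $\sqrt2\bmod1$. In view of Remark~\ref{rem:E}, we replace $I\setminus E$ by a saturated $F_\sigma$ subset of the same measure. The set $\mathbb{T}\setminus(\mathbb{Q}\cup E)$ has measure $1$, so by inner regularity it contains a compact set $K$ with $\lambda(K)>0$. Let
\[
F=\bigcup_{a,b\in\mathbb{Z}\setminus\{0\}}\{\beta\in\mathbb{T}:b\beta\in aK\}.
\]
If $b\beta\equiv a\theta$ with $\theta\in K$, then $\beta$ is irrational and $\beta\sim\theta$; so $F$ is the union of the classes that meet $K$. It is therefore saturated, contains $K$, and is disjoint from $E$. Each set in the union is closed in $\mathbb{T}$, being the preimage of the compact set $aK$ under the continuous map $\beta\mapsto b\beta$. Invariance of $F$ under a rational translation $r$ gives $(e(mr)-1)\widehat{1_F}(m)=0$, and the choice $r=1/(2m)$ shows that $\widehat{1_F}(m)=0$ for $m\ne0$. So $1_F$ is constant almost everywhere, and $\lambda(F)=1$ because $\lambda(F)\ge\lambda(K)>0$.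

Let $S=E\cup F$, $\Delta=\{0,1\}$ and $\widetilde J=1_E$. The set $S$ is saturated and has full measure, and $\widetilde J$ is nonconstant and constant on classes. The preimages of subsets of $\Delta$ are $\emptyset$, $E$, $F$ and $S$, and all of them are $F_\sigma$ in $S$. By Theorem~\ref{thm:B}, the invariant is finitely observable.
\end{proof}

In agreement with part (1), this set $S$ is meager: it is a countable union of points and of closed sets that contain no rational number and hence have empty interior.

\begin{thebibliography}{9}

\bibitem{GH}
Yonatan Gutman and Michael Hochman,
\emph{On processes which cannot be distinguished by finitary observation},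
arXiv:math/0608310 (2006).

\bibitem{Kechris}
Kechris,
\emph{Classical Descriptive Set Theory}.

\end{thebibliography}
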